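\title{Large tilings by pairs of intersecting edges: a counterexample and the asymptotic extremal function}


\begin{abstract}
Let $Y_{k,b}$ be the $k$-uniform hypergraph formed by two edges that share exactly $b$ vertices. A conjecture stated by Han, Sun and Wang predicts that, up to $o(n^k)$, the densest $n$-vertex $k$-graph without $s+1$ vertex-disjoint copies of $Y_{k,b}$ is either a clique on $(2k-b)(s+1)-1$ vertices or the family of all $k$-sets that meet a fixed $s$-set. We show that the conjecture is false. For $k=3$, $b=1$ and $s=\lfloor n/7\rfloor$ the edge density $135/343$ is attained against the conjectured $127/343$, and the conjecture fails for $b=1$ and all $k\ge3$, and whenever $k\ge 8b$. For every pair $(k,b)$ we express the asymptotic maximum through an extremal problem for $k$ independent, identically distributed random variables. Solving that problem in special cases, we show that the conjecture is true for $(k,b)=(2,1)$ and, for every $(k,b)$, when $s/n$ is close to either end of its range.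
\end{abstract}

\section{The problem and the results}\label{sec:intro}

A \emph{$k$-graph} $H$ consists of a vertex set $V$ and a set of \emph{edges}, each of which is a $k$-element subset of $V$; we write $e(H)$ for the number of edges. For a $k$-graph $F$, an \emph{$F$-tiling} of $H$ is a family of vertex-disjoint copies of $F$ in $H$, and its \emph{size} is the number of copies. Throughout, $k>b>0$ are fixed integers, $Y_{k,b}$ is the $k$-graph consisting of two edges that intersect in exactly $b$ vertices, and
\[
m:=2k-b
\]
is the number of vertices of $Y_{k,b}$. Thus $Y_{2,1}$ is the path with two edges, and $Y_{3,1}$ is a pair of triples with one common vertex. How many edges force a large $Y_{k,b}$-tiling? Let $\operatorname{ex}(n,s)$ be the largest number of edges of an $n$-vertex $k$-graph that has no $Y_{k,b}$-tiling of size $s+1$.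

Two obstructions come to mind. One can deny the tiling room: the \emph{clique}, consisting of all $k$-subsets of a set of $m(s+1)-1$ vertices, is one vertex short of holding $s+1$ disjoint copies. Or one can force all copies through a bottleneck: in the \emph{cover}, consisting of all $k$-sets that meet a fixed set of $s$ vertices, every copy uses one of these $s$ vertices. The following conjecture, stated in \cite{HSW}, says that the better of the two is asymptotically optimal.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $k>b>0$, $s\ge0$ and $n\ge m(s+1)-1$. Then}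
\begin{equation}\label{eq:conj}
\operatorname{ex}(n,s)\le\max\left\{\binom{m(s+1)-1}{k},\ \binom nk-\binom{n-s}{k}\right\}+o(n^k).
\end{equation}

\medskip
The error term is understood as follows: for every fixed $\alpha\in[0,1/m)$ and $\gamma>0$ there is $n_0=n_0(k,b,\alpha,\gamma)$ such that, for all $n\ge n_0$ and $s=\lfloor\alpha n\rfloor$, the bound \eqref{eq:conj} holds with $\gamma n^k$ in place of $o(n^k)$. We say that the Conjecture \emph{holds at $(k,b,\alpha)$} if this is so for the given $\alpha$, and that it \emph{holds for $(k,b)$} if it holds at $(k,b,\alpha)$ for all $\alpha\in[0,1/m)$. Some error term is needed: for $(k,b)=(2,1)$ and $s=0$ the maximum in \eqref{eq:conj} is $1$, while a matching has $\lfloor n/2\rfloor$ edges and no copy of $Y_{2,1}$. The restriction on $\alpha$ loses nothing, since for $\alpha\ge1/m$ we have $m(s+1)>n$ and even the complete $k$-graph has no tiling of size $s+1$.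

Since $\binom{an+O(1)}{k}=a^k\,n^k/k!+O(n^{k-1})$, the maximum in \eqref{eq:conj} equals $\psi_{k,b}(\alpha)\,n^k/k!+O(n^{k-1})$ for $s=\lfloor\alpha n\rfloor$, where
\[
\psi_{k,b}(\alpha):=\max\bigl\{(m\alpha)^k,\ 1-(1-\alpha)^k\bigr\}.
\]
The first term is the density of the clique and the second that of the cover. For small $\alpha$ the cover wins, because $1-(1-\alpha)^k$ is about $k\alpha$ while $(m\alpha)^k$ is of order $\alpha^k$. As $\alpha\to1/m$ the clique wins, because its density tends to $1$ and that of the cover stays below $1-(1-1/m)^k$. If a third construction beats both, the place to look for it is near a value of $\alpha$ where they cross, and this is where the Conjecture breaks.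

\begin{theorem}\label{thm:31}
The Conjecture fails at $(3,1,\alpha)$ for every $\alpha$ with $\frac{15-2\sqrt{15}}{55}<\alpha<\frac{27}{179}$, that is, for about $0.1319<\alpha<0.1508$. In particular it fails at $(3,1,\frac17)$.
\end{theorem}

\begin{theorem}\label{thm:families}
The Conjecture fails for $(k,b)$ \textup{(a)} if $b=1$ and $k\ge3$, and \textup{(b)} if $k\ge8b$.
\end{theorem}

The clique, the cover and our counterexamples are instances of one scheme. Give the vertices nonnegative weights of total less than $s+1$, and choose the edges so that every copy of $Y_{k,b}$ has weight at least $1$. The clique puts weight $1/m$ on $m(s+1)-1$ vertices, and the cover puts weight $1$ on $s$ vertices. To say which $k$-sets may be edges, define for $x\in[0,\infty)^k$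
\begin{equation}\label{eq:Phi}
\Phi(x):=\min_{S\subset[k],\,|S|=b}\Bigl(\sum_{i\in S}x_i+2\sum_{i\notin S}x_i\Bigr)=2\sum_{i=1}^k x_i-(\text{sum of the $b$ largest }x_i).
\end{equation}
The expression in brackets is the weight of a copy of $Y_{k,b}$ in which both edges carry the weights $x_1,\dots,x_k$ and share the vertices indexed by $S$; so $\Phi(x)$ is the weight of the lightest such copy. The weight of a random vertex is a random variable of mean at most about $s/n$, and this leads to the quantity
\begin{equation}\label{eq:phi}
\varphi_{k,b}(\alpha):=\sup\ \mathbb P\bigl(\Phi(X_1,\dots,X_k)\ge1\bigr)\qquad(\alpha\ge0),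
\end{equation}
where the supremum is over all independent, identically distributed nonnegative random variables $X_1,\dots,X_k$ with $\mathbb E X_1\le\alpha$. The scheme turns out to be optimal.

\begin{theorem}\label{thm:asym}
Let $k>b>0$ and $0\le\alpha<1/m$. Then
\[
\operatorname{ex}(n,\lfloor\alpha n\rfloor)=\varphi_{k,b}(\alpha)\binom nk+o(n^k).
\]
Consequently the Conjecture holds at $(k,b,\alpha)$ if and only if $\varphi_{k,b}(\alpha)=\psi_{k,b}(\alpha)$.
\end{theorem}

With the hypergraph problem reduced to \eqref{eq:phi}, we can determine part of what remains true.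

\begin{theorem}\label{thm:k2}
For $0\le\alpha<\frac13$ we have $\varphi_{2,1}(\alpha)=\max\{9\alpha^2,2\alpha-\alpha^2\}=\psi_{2,1}(\alpha)$. Hence the Conjecture holds for $(k,b)=(2,1)$, and for $b=1$ it holds if and only if $k=2$.
\end{theorem}

\begin{theorem}\label{thm:ends}
Let $k>b>0$.
\begin{itemize}
\item[\textup{(a)}] If $0\le\alpha\le\frac1{6k^2}$, then $\varphi_{k,b}(\alpha)=1-(1-\alpha)^k$.
\item[\textup{(b)}] If $0<1-m\alpha\le\frac1{k(4k)^k}$, then $\varphi_{k,b}(\alpha)=(m\alpha)^k$.
\end{itemize}
Hence the Conjecture holds at $(k,b,\alpha)$ for these $\alpha$.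
\end{theorem}

The case $(k,b)=(3,2)$ of the Conjecture was proved in \cite{HSW}; we do not use this result. Together with Theorems~\ref{thm:31} and~\ref{thm:k2} it shows that $(3,1)$ is the only failing pair with $k\le3$. We do not determine which pairs with $k\ge4$, $b\ge2$ and $k<8b$ satisfy the Conjecture.

Sections~\ref{sec:threshold} and~\ref{sec:families} contain the disproof and depend on nothing else. Sections~\ref{sec:weights} and~\ref{sec:upper} prove the two halves of Theorem~\ref{thm:asym}, Section~\ref{sec:graphs} proves Theorem~\ref{thm:k2}, and Section~\ref{sec:ends} proves Theorem~\ref{thm:ends}. We drop the subscripts of $\psi_{k,b}$ and $\varphi_{k,b}$ when $k$ and $b$ are clear.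

\section{Threshold constructions}\label{sec:threshold}

Let $k=3$, $b=1$, so $m=5$, and let $s=\lfloor n/7\rfloor$. The two terms of \eqref{eq:conj} are
\[
\binom{5s+4}{3}=\frac{125}{343}\cdot\frac{n^3}6+O(n^2),\qquad
\binom n3-\binom{n-s}3=\Bigl(1-\frac{216}{343}\Bigr)\frac{n^3}6+O(n^2)=\frac{127}{343}\cdot\frac{n^3}6+O(n^2),
\]
so $\alpha=\frac17$ is close to the crossing point. The clique takes the triples with three vertices in a set $A$, and the cover takes those with at least one. Take instead the triples with at least \emph{two} vertices in $A$. The two edges of a copy of $Y_{3,1}$ share only one vertex, so together they have at least $2+2-1=3$ vertices in $A$. With $|A|=3s+2$ there is no tiling of size $s+1$. Since $|A|=\frac37n+O(1)$, the number of edges is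
\[
\binom{|A|}2(n-|A|)+\binom{|A|}3=\frac{n^3}6\Bigl(3\cdot\frac{9\cdot4}{343}+\frac{27}{343}\Bigr)+O(n^2)=\frac{135}{343}\cdot\frac{n^3}6+O(n^2).
\]
This exceeds the maximum in \eqref{eq:conj} by $\frac{8}{2058}n^3-O(n^2)$. With $\gamma=\frac1{1000}<\frac8{2058}$ the conjectured bound fails for all large $n$, and the Conjecture is disproved.

The same construction works with any threshold $j$. We write $\mathrm{Bin}(k,p)$ for a binomial random variable, the number of successes in $k$ independent trials of probability $p$.

\begin{lemma}\label{lem:threshold}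
Let $b<j<k$ and $0<\alpha<1/m$, and put
\[
P_j(\alpha):=\mathbb P\bigl(\mathrm{Bin}(k,(2j-b)\alpha)\ge j\bigr).
\]
For large $n$ and $s=\lfloor\alpha n\rfloor$ there is an $n$-vertex $k$-graph with $P_j(\alpha)\,n^k/k!+O(n^{k-1})$ edges and no $Y_{k,b}$-tiling of size $s+1$. Hence the Conjecture fails at $(k,b,\alpha)$ if $P_j(\alpha)>\psi(\alpha)$.
\end{lemma}

\begin{proof}
Put $p=(2j-b)\alpha$; then $p<m\alpha<1$. Let $A$ be a set of $(2j-b)(s+1)-1=pn+O(1)$ vertices, which is at most $n$ for large $n$, and let the edges be all $k$-sets with at least $j$ vertices in $A$. If $e,f$ are edges with $|e\cap f|=b$, then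
\[
|(e\cup f)\cap A|=|e\cap A|+|f\cap A|-|e\cap f\cap A|\ge 2j-b,
\]
so $s+1$ disjoint copies of $Y_{k,b}$ would need $(2j-b)(s+1)>|A|$ vertices of $A$. The number of edges is
\[
\sum_{i=j}^k\binom{|A|}i\binom{n-|A|}{k-i}=\sum_{i=j}^k\frac{p^i(1-p)^{k-i}\,n^k}{i!\,(k-i)!}+O(n^{k-1})=P_j(\alpha)\frac{n^k}{k!}+O(n^{k-1}).\qedhere
\]
\end{proof}

The threshold $j=k$ would give the clique. The condition $j>b$ says that $2j-b>j$: a copy of $Y_{k,b}$ uses more vertices of $A$ than a single edge does, because its two edges cannot share all their vertices in $A$. The range $b<j<k$ is empty exactly when $b=k-1$, as for the pairs $(2,1)$ and $(3,2)$.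

\begin{proof}[Proof of Theorem~\ref{thm:31}]
Take $j=2$. With $p=3\alpha$ we get $P_2(\alpha)=3p^2(1-p)+p^3=3p^2-2p^3=27\alpha^2-54\alpha^3$. This exceeds the clique term $125\alpha^3$ if and only if $\alpha<\frac{27}{179}$. It exceeds the cover term $3\alpha-3\alpha^2+\alpha^3$ if and only if $55\alpha^2-30\alpha+3<0$, that is, if and only if $\frac{15-2\sqrt{15}}{55}<\alpha<\frac{15+2\sqrt{15}}{55}$. Since $\frac{27}{179}<\frac15<\frac{15}{55}$, both inequalities hold on the stated interval, which lies in $(0,1/m)$ and contains $\frac17$. Lemma~\ref{lem:threshold} applies.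
\end{proof}

\section{Two infinite families of counterexamples}\label{sec:families}

We prove Theorem~\ref{thm:families} by choosing $j$ and $\alpha$ in Lemma~\ref{lem:threshold}. Three elementary inequalities are used.
\begin{itemize}
\item[(E1)] For fixed real $t$, the function $y\mapsto(1+t/y)^y$ is nondecreasing for $y>\max\{0,-t\}$. Indeed $z\mapsto\ln(1+tz)$ is concave and vanishes at $0$, so $\ln(1+tz)/z$ is nonincreasing in $z=1/y$.
\item[(E2)] $\ln\frac{1+y}{1-y}=2\bigl(y+\frac{y^3}3+\cdots\bigr)>2y$ for $0<y<1$.
\item[(E3)] $\ln w\le\frac12(w-\frac1w)$ for $w\ge1$: the two sides agree at $w=1$, and the derivative of the difference is $\frac12(1-\frac1w)^2\ge0$.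
\end{itemize}

\subsection*{The case $b=1$, $k\ge3$}

Generalizing $(k,\alpha)=(3,\frac17)$, take $j=2$ and $\alpha=\frac1{2k+1}<\frac1{2k-1}=\frac1m$. As $k\to\infty$ the densities of the clique, the cover and the threshold construction tend to $e^{-1}$, $1-e^{-1/2}$ and $1-\frac52e^{-3/2}$, in increasing order; we show that this order holds for every $k\ge3$.

\emph{The clique loses to the cover.} By (E2) with $y=\frac1{2k}$,
\[
(m\alpha)^k=\Bigl(\frac{2k-1}{2k+1}\Bigr)^k=\Bigl(\frac{1-y}{1+y}\Bigr)^k<e^{-2yk}=e^{-1}<0.368.
\]
By (E1), $(1+\frac1{2k})^k\ge(\frac76)^3$ for $k\ge3$, so $1-(1-\alpha)^k=1-(1+\frac1{2k})^{-k}\ge1-(\frac67)^3=\frac{127}{343}>0.370$. Hence $\psi(\alpha)=1-\frac{(2k)^k}{(2k+1)^k}$.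

\emph{The cover loses to the threshold construction.} With $p=3\alpha$ we have $1-p=\frac{2k-2}{2k+1}$ and $1+(k-1)p=\frac{5k-2}{2k+1}$, so
\[
P_2(\alpha)=1-(1-p)^k-kp(1-p)^{k-1}=1-(1-p)^{k-1}\bigl(1+(k-1)p\bigr)=1-\frac{(2k-2)^{k-1}(5k-2)}{(2k+1)^k}.
\]
Therefore $P_2(\alpha)>\psi(\alpha)$ if and only if
\begin{equation}\label{eq:b1}
\Bigl(1-\frac1k\Bigr)^{k-1}<\frac{2k}{5k-2}.
\end{equation}
For $k=3,4,5,6$ this reads $\frac49<\frac6{13}$, $\frac{27}{64}<\frac8{18}$, $\frac{256}{625}<\frac{10}{23}$, $\frac{3125}{7776}<\frac{12}{28}$, which after clearing denominators become $52<54$, $486<512$, $5888<6250$, $87500<93312$. For $k\ge7$, the left side of \eqref{eq:b1} equals $(1+\frac1{k-1})^{-(k-1)}$, which by (E1) is at most $(\frac67)^6=\frac{46656}{117649}<\frac25<\frac{2k}{5k-2}$. This proves Theorem~\ref{thm:families}(a).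

\subsection*{The case $k\ge8b$}

Now we perturb the clique: take $j=k-1>b$, so that an edge may have one vertex outside $A$, at the price that $A$ shrinks by the factor $(m-2)/m$. We choose $\alpha$ exactly at a crossing of clique and cover. There the clique density is bounded away from $1$, so a fair proportion of the vertices lies outside $A$ and the extra freedom is valuable.

The function $c\mapsto c^k-[1-(1-c/m)^k]$ vanishes at $0$ with derivative $-k/m<0$, and it is positive at $c=1$. Let $c\in(0,1)$ be a zero and $\alpha=c/m$; then $\psi(\alpha)=c^k$. Put $y=2/m$. Then $p=(m-2)\alpha=(1-y)c$ and $P_{k-1}(\alpha)=kp^{k-1}(1-p)+p^k=p^{k-1}(k-(k-1)p)$, so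
\[
\frac{P_{k-1}(\alpha)}{\psi(\alpha)}=(1-y)^{k-1}\Bigl(\frac kc-(k-1)(1-y)\Bigr)=(1-y)^{k-1}\Bigl(1+(k-1)y+k\bigl(\tfrac1c-1\bigr)\Bigr).
\]
We do not know $c$ explicitly, but we can bound it. From $\frac1c-1\ge\ln\frac1c$ and $c^k=1-(1-\frac cm)^k\le1-(1-\frac y2)^k$ we get
\[
k\bigl(\tfrac1c-1\bigr)\ge-\ln c^k\ge\delta(y):=-\ln\bigl(1-(1-\tfrac y2)^k\bigr).
\]
So it suffices to prove $g(y)>1$, where
\[
g(y):=(1-y)^{k-1}\bigl(1+(k-1)y\bigr)+(1-y)^{k-1}\delta(y).
\]
If $k\to\infty$ and $b/k\to0$, then $ky\to1$ and $g(y)\to\bigl(2-\ln(1-e^{-1/2})\bigr)/e>1.07$; the hypothesis $k\ge8b$ uses up most of this margin.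

For fixed $k$, both summands of $g$ decrease on $(0,1)$. The first has logarithmic derivative $-\frac{k-1}{1-y}+\frac{k-1}{1+(k-1)y}<0$, and the second is a product of positive decreasing functions. Since $m\ge2k-\frac k8=\frac{15}8k$, we have $y\le x/k$ with $x:=\frac{16}{15}$, and it suffices to show $g(x/k)>1$ for all $k\ge8$. Note that $x/k\le\frac2{15}$.

\emph{The term $\delta$.} By (E1), $(1-\frac8{15k})^k\ge(\frac{14}{15})^8>0.575$, so $\delta(x/k)>-\ln0.425>0.855$. With $B:=2.92<1+x+0.855$,
\[
g(x/k)=\bigl(1-\tfrac xk\bigr)^{k-1}\bigl(1+x+\delta(x/k)-\tfrac xk\bigr)\ge\bigl(1-\tfrac xk\bigr)^{k-1}\bigl(B-\tfrac xk\bigr).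
\]

\emph{The power.} The loss $x/k$ in the second factor must be recovered from the first, so the bound $e^{-x}$ needs a correction of order $1/k$. By (E3) with $w=\frac1{1-z}$ we have $-\ln(1-z)\le\frac{z(2-z)}{2(1-z)}$, and with $z=x/k$,
\[
-(k-1)\ln\bigl(1-\tfrac xk\bigr)\le\frac{(k-1)x(2k-x)}{2k(k-x)}=x-\frac x{2k}\cdot\frac{(2-x)k-x}{k-x}\le x-\frac x{2k}\Bigl(2-x-\frac xk\Bigr).
\]
Since $2-x-\frac xk\ge\frac{14}{15}-\frac2{15}=\frac45$, the right side is at most $x-\kappa/k$ with $\kappa:=\frac{2x}5=\frac{32}{75}$. Hence $(1-\frac xk)^{k-1}\ge e^{-x}e^{\kappa/k}\ge e^{-x}(1+\frac\kappa k)$.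

\emph{The product.} We have $\kappa B>1.245$, $x<1.067$ and $\frac{\kappa x}k\le\frac{32}{75}\cdot\frac2{15}<0.057$, so
\[
\bigl(1+\tfrac\kappa k\bigr)\bigl(B-\tfrac xk\bigr)=B+\tfrac1k\bigl(\kappa B-x-\tfrac{\kappa x}k\bigr)\ge B.
\]
Thus $g(x/k)\ge e^{-16/15}B>0.344\cdot2.92>1$. This proves Theorem~\ref{thm:families}(b).

\section{Weighted constructions and the function $\varphi$}\label{sec:weights}

As a minimum of linear forms with coefficients in $\{1,2\}$, the function $\Phi$ of \eqref{eq:Phi} is continuous, homogeneous of degree one and nondecreasing in each coordinate. It is symmetric, and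
\begin{equation}\label{eq:sandwich}
\max_ix_i\le\sum_ix_i\le\Phi(x)\le2\sum_ix_i.
\end{equation}
The coefficients of each form add up to $b+2(k-b)=m$. For a probability measure $\mu$ on $[0,\infty)$ we write
\[
F(\mu):=\mathbb P\bigl(\Phi(X_1,\dots,X_k)\ge1\bigr),\qquad X_1,\dots,X_k\ \text{independent with law }\mu,
\]
so that $\varphi(\alpha)$ is the supremum of $F(\mu)$ over $\mu$ of mean at most $\alpha$.

\begin{example}\label{ex:three}
For $k=3$, $b=1$ we have $\Phi(x,y,z)=2(x+y+z)-\max\{x,y,z\}$, and $\Phi(\frac15,\frac15,\frac15)=\Phi(\frac13,\frac13,0)=\Phi(1,0,0)=1$. These three points are the clique, the counterexample and the cover. In general let $0\le\alpha<1/m$. If $X\in\{0,\frac1m\}$ with $\mathbb P(X=\frac1m)=m\alpha$, then $\Phi=1$ when all $X_i$ equal $\frac1m$, so $F\ge(m\alpha)^k$. If $X\in\{0,1\}$ with $\mathbb P(X=1)=\alpha$, then $\Phi\ge1$ when some $X_i$ equals $1$, so $F\ge1-(1-\alpha)^k$. Hence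
\begin{equation}\label{eq:phigepsi}
\varphi(\alpha)\ge\psi(\alpha)\qquad(0\le\alpha<1/m).
\end{equation}
Likewise $X\in\{0,\frac1{2j-b}\}$ gives $\varphi(\alpha)\ge P_j(\alpha)$.
\end{example}

We need $\varphi$ to be continuous, to be approached by finitely supported laws, and to be attained. For the last point recall that probability measures on $[0,1]$ converge \emph{weakly}, $\mu_n\to\mu$, if $\int f\,d\mu_n\to\int f\,d\mu$ for all continuous $f$. The space of these measures is compact and metrizable, and the mean is continuous on it. If $\mu_n\to\mu$, then the product measures $\mu_n^{\otimes k}$ converge weakly to $\mu^{\otimes k}$, because products $f_1(x_1)\cdots f_k(x_k)$ span a dense subspace of the continuous functions on $[0,1]^k$. Finally, weak convergence gives $\limsup_n\mu_n^{\otimes k}(C)\le\mu^{\otimes k}(C)$ for closed $C$. The set $\{\Phi\ge1\}$ is closed, so $F$ is upper semicontinuous and attains its maximum on every nonempty compact family of measures.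

\begin{lemma}\label{lem:phi}
\begin{itemize}
\item[\textup{(i)}] The supremum in \eqref{eq:phi} is unchanged if the law is required to be supported on $[0,1]$, and it is attained by such a law.
\item[\textup{(ii)}] $\varphi$ is nondecreasing, $\varphi(\alpha)\le2k\alpha$, and $\varphi(\alpha)\ge(\alpha/\alpha')^k\varphi(\alpha')$ for $0<\alpha\le\alpha'$. Hence $\varphi$ is continuous on $[0,\infty)$.
\item[\textup{(iii)}] The supremum is unchanged if the law is required to have finite support in $[0,1]$.
\end{itemize}
\end{lemma}

\begin{proof}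
(i) Replace each $X_i$ by $\min\{X_i,1\}$; the mean does not increase. If some $X_i\ge1$, the truncated vector has an entry $1$, so $\Phi\ge1$ by \eqref{eq:sandwich}; otherwise the vector is unchanged. So $F$ does not decrease. The measures on $[0,1]$ of mean at most $\alpha$ form a compact family, on which $F$ attains its maximum.

(ii) A larger $\alpha$ admits more laws. By \eqref{eq:sandwich} and Markov's inequality $\mathbb P(Z\ge a)\le\mathbb EZ/a$ for $Z\ge0$, we have $F\le\mathbb P(2\sum_iX_i\ge1)\le2k\alpha$. Let $X_i$ have mean at most $\alpha'$, and let $\xi_1,\dots,\xi_k$ be independent of each other and of the $X_i$, with values in $\{0,1\}$ and $\mathbb P(\xi_i=1)=\alpha/\alpha'$. The \emph{thinned} variables $X_i\xi_i$ have mean at most $\alpha$, and with probability $(\alpha/\alpha')^k$, independently of the $X_i$, no coordinate is changed. This gives the third claim. Since $0\le\varphi(\alpha')-\varphi(\alpha)\le1-(\alpha/\alpha')^k$, the function $\varphi$ is continuous on $(0,\infty)$, and $\varphi(\alpha)\le2k\alpha$ gives continuity at $0$.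

(iii) For $X$ in $[0,1]$ of mean at most $\alpha$ and an integer $N\ge1$, the variable $\lceil NX\rceil/N\ge X$ has finite support in $[0,1]$ and mean at most $\alpha+\frac1N$, and $F$ does not decrease because $\Phi$ is monotone. Thinning with probability $\alpha/(\alpha+\frac1N)$ restores the mean and keeps the support finite. For $\alpha>0$ it costs a factor that tends to $1$ as $N\to\infty$; for $\alpha=0$ there is nothing to prove, since $\varphi(0)=0$.
\end{proof}

The definition of $\Phi$ only looks at copies of $Y_{k,b}$ whose two edges carry the same weights. The next proof shows why this is enough: the weight of an arbitrary copy is the average of the weights of two such copies.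

\begin{proposition}\label{prop:lower}
For $0\le\alpha<1/m$ we have $\operatorname{ex}(n,\lfloor\alpha n\rfloor)\ge\varphi(\alpha)\,n^k/k!-o(n^k)$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:phi}(iii) it suffices to show $\operatorname{ex}(n,s)\ge F(\mu)\,n^k/k!-O(n^{k-1})$ for each finitely supported $\mu$ of mean at most $\alpha$, where $s=\lfloor\alpha n\rfloor$. Let $x_1,\dots,x_r$ be the positive points of the support, with masses $p_1,\dots,p_r$. Give weight $x_i$ to $\lfloor p_in\rfloor$ vertices and weight $0$ to the others, and write $w(U)$ for the total weight of a set $U$. Then $w(V)\le\alpha n<s+1$. Let the edges of $H$ be the $k$-sets $e$ whose weight vector $w|_e$ satisfies $\Phi(w|_e)\ge1$. For every $b$-subset $S$ of such an $e$ we have $2w(e)-w(S)\ge\Phi(w|_e)\ge1$. So if $e,f$ are edges with $|e\cap f|=b$, then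
\[
w(e\cup f)=\tfrac12\bigl[2w(e)-w(e\cap f)\bigr]+\tfrac12\bigl[2w(f)-w(e\cap f)\bigr]\ge1,
\]
and $s+1$ disjoint copies would weigh at least $s+1>w(V)$. Thus $H$ has no tiling of size $s+1$.

To count edges, let $\mu_n$ be the law of the weight of a uniformly random vertex. It takes mass less than $1/n$ from each $x_i$ and moves it to $0$, so a variable of law $\mu_n$ can be coupled with one of law $\mu$ to differ with probability at most $r/n$. Hence $F(\mu_n)\ge F(\mu)-kr/n$, and at least $(F(\mu)-kr/n)n^k$ ordered $k$-tuples of vertices have $\Phi\ge1$. At most $\binom k2n^{k-1}$ tuples repeat a vertex, and each edge accounts for $k!$ of the others.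
\end{proof}

\section{The upper bound: regularity and duality}\label{sec:upper}

To prove the matching upper bound we must extract weights from an arbitrary $k$-graph $H$ that has no large tiling. Weights under which every copy weighs at least $1$ are the dual of a \emph{fractional} tiling, so linear programming duality would supply them if fractional tilings could be rounded to true ones. Regularity makes the rounding possible: it replaces $H$ by a $k$-graph of bounded size whose vertices stand for large clusters, and a fraction of a cluster is a set of vertices.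

For disjoint nonempty vertex sets $W_1,\dots,W_k$ let the \emph{density} $d(W_1,\dots,W_k)$ be the number of edges with one vertex in each $W_j$, divided by $\prod_j|W_j|$. A tuple $(U_1,\dots,U_k)$ of disjoint sets of size $N$ is \emph{$\varepsilon$-regular} if $|d(W_1,\dots,W_k)-d(U_1,\dots,U_k)|\le\varepsilon$ whenever $W_j\subset U_j$ and $|W_j|\ge\varepsilon N$ for all $j$.

\begin{lemma}[weak hypergraph regularity lemma \cite{Chung}; see also \cite{FR}]\label{lem:reg}
For all $\varepsilon>0$ and $t_0$ there are $T_0$ and $n_0$ such that every $k$-graph on $n\ge n_0$ vertices has a partition $V=V_0\cup V_1\cup\dots\cup V_t$ with $t_0\le t\le T_0$, $|V_0|\le\varepsilon n$ and $|V_1|=\dots=|V_t|$, in which all but at most $\varepsilon\binom tk$ of the $k$-tuples $(V_{i_1},\dots,V_{i_k})$, $i_1<\dots<i_k$, are $\varepsilon$-regular.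
\end{lemma}

Regularity will only be used to guarantee positive density between large subsets. Positive density already yields a copy of $Y_{k,b}$ of any prescribed shape.

\begin{lemma}\label{lem:embed}
Let $W_1,\dots,W_k$ be disjoint vertex sets of a $k$-graph with $d(W_1,\dots,W_k)\ge\varepsilon$ and $|W_i|>k/\varepsilon$ for all $i$, and let $S\subset[k]$, $|S|=b$. Then there is a copy of $Y_{k,b}$ with one vertex in $W_i$ for each $i\in S$ and two vertices in $W_i$ for each $i\notin S$.
\end{lemma}

\begin{proof}
Put $Q=\prod_{i\notin S}|W_i|$. By averaging, some choice of one vertex in each $W_i$, $i\in S$, extends to an edge by at least $\varepsilon Q$ choices of one vertex in each $W_i$, $i\notin S$. Fix one such extension. The number of extensions that share a vertex with it is at most $\sum_{i\notin S}Q/|W_i|<(k-b)\,\varepsilon Q/k<\varepsilon Q$. So some extension is disjoint from the fixed one, and the two resulting edges meet exactly in the $b$ chosen vertices.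
\end{proof}

\begin{proposition}\label{prop:upper}
For $0\le\alpha<1/m$ we have $\operatorname{ex}(n,\lfloor\alpha n\rfloor)\le\varphi(\alpha)\,n^k/k!+o(n^k)$.
\end{proposition}

\begin{proof}
Let $\gamma>0$. By Lemma~\ref{lem:phi}(ii) pick $\eta>0$ with $\alpha+\eta\le1$ and $\varphi(\alpha+\eta)\le\varphi(\alpha)+\gamma$. Let $\varepsilon=\min\{\gamma,\eta/8\}$ and $t_0\ge1/\gamma$. Let $n$ be large, $s=\lfloor\alpha n\rfloor$, and let $H$ be an $n$-vertex $k$-graph with no $Y_{k,b}$-tiling of size $s+1$. Apply Lemma~\ref{lem:reg}, and let $N$ be the common size of the clusters $V_1,\dots,V_t$, so $(1-\varepsilon)n/t\le N\le n/t$.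

\emph{The reduced $k$-graph.} Let $R$ be the $k$-graph on $[t]$ whose edges are the $k$-sets indexing $\varepsilon$-regular tuples of density at least $2\varepsilon$. Each edge of $R$ accounts for at most $N^k$ edges of $H$. Every other edge of $H$ meets $V_0$ (at most $\varepsilon n\cdot n^{k-1}$ edges), or has two vertices in one cluster (at most $tN^2n^{k-2}\le n^k/t_0$), or lies in an irregular tuple (at most $\varepsilon\binom tkN^k\le\varepsilon n^k$), or lies in a tuple of density less than $2\varepsilon$ (at most $2\varepsilon\binom tkN^k\le2\varepsilon n^k$). Hence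
\begin{equation}\label{eq:clean}
e(H)\le e(R)\,(n/t)^k+5\gamma n^k.
\end{equation}

\emph{The linear program.} For an edge $e$ of $R$ and a $b$-subset $S\subset e$, let $c_{e,S}(i)$ be $1$ for $i\in S$, $2$ for $i\in e\setminus S$, and $0$ for $i\notin e$; this is the number of vertices that a copy as in Lemma~\ref{lem:embed} takes from $V_i$. Let $\tau$ be the maximum of $\sum_{e,S}z_{e,S}$ over $z\ge0$ subject to $\sum_{e,S}c_{e,S}(i)\,z_{e,S}\le1$ for all $i\in[t]$. Here $z_{e,S}N$ is the intended number of copies of shape $(e,S)$. The program is feasible and bounded, since $z=0$ is allowed and every $z_{e,S}$ is at most $1$. The duality theorem of linear programming states that then $\max\{\mathbf 1\cdot z: z\ge0,\ Cz\le\mathbf 1\}=\min\{\mathbf 1\cdot w:w\ge0,\ C^{\mathsf T}w\ge\mathbf 1\}$, both being attained. The dual constraints $\sum_ic_{e,S}(i)w_i\ge1$ for all $S\subset e$ say precisely that $\Phi(w|_e)\ge1$. So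
\begin{equation}\label{eq:dual}
\tau=\min\Bigl\{\sum_{i=1}^tw_i:\ w\ge0,\ \Phi(w|_e)\ge1\text{ for every edge }e\text{ of }R\Bigr\}.
\end{equation}
For instance, if $k=3$, $b=1$ and $R$ is a single edge, then $z\equiv\frac15$ on the three shapes loads each vertex with $\frac15+\frac25+\frac25=1$, and $w\equiv\frac15$ is dual feasible; both have value $\tau=\frac35$.

\emph{Rounding: $\tau\le(\alpha+\eta)t$.} Suppose not, and let $z$ be optimal. Going through the pairs $(e,S)$ in turn, we choose one by one $\lfloor(1-\varepsilon)z_{e,S}N\rfloor$ copies of shape $(e,S)$, all vertex-disjoint. The factor $1-\varepsilon$ keeps a reserve: in the whole process at most $(1-\varepsilon)N\sum_{e,S}c_{e,S}(i)z_{e,S}\le(1-\varepsilon)N$ vertices of $V_i$ are used. So before each choice the sets $W_i\subset V_i$ of unused vertices, $i\in e$, have size at least $\varepsilon N$, and by regularity their density is at least $2\varepsilon-\varepsilon=\varepsilon$. Since $N\ge(1-\varepsilon)n/T_0$, we have $\varepsilon N>k/\varepsilon$ for large $n$, and Lemma~\ref{lem:embed} provides the next copy.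 There are at most $K:=\binom{T_0}k\binom kb$ pairs $(e,S)$, so the number of copies found is at least
\[
(1-\varepsilon)N\tau-K\ge(1-\varepsilon)^2(\alpha+\eta)n-K\ge(\alpha+\eta-2\varepsilon)n-K\ge\bigl(\alpha+\tfrac34\eta\bigr)n-K,
\]
where we used $\alpha+\eta\le1$ and $\varepsilon\le\eta/8$. For large $n$ this exceeds $\alpha n+1\ge s+1$, contrary to the assumption on $H$.

\emph{Counting.} Let $w$ attain the minimum in \eqref{eq:dual}, and let $\mu$ be the law of $w_i$ for a uniformly random $i\in[t]$. Its mean is $\tau/t\le\alpha+\eta$. Each edge of $R$ gives $k!$ ordered tuples in $[t]^k$ with $\Phi\ge1$, so $k!\,e(R)\le t^kF(\mu)\le t^k(\varphi(\alpha)+\gamma)$. By \eqref{eq:clean}, $e(H)\le\varphi(\alpha)\,n^k/k!+6\gamma n^k$, and $\gamma$ was arbitrary.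
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:asym}]
The formula follows from Propositions~\ref{prop:lower} and~\ref{prop:upper} and $\binom nk=n^k/k!+O(n^{k-1})$. It shows that the Conjecture holds at $(k,b,\alpha)$ if and only if $\varphi(\alpha)\le\psi(\alpha)$, and by \eqref{eq:phigepsi} this means $\varphi(\alpha)=\psi(\alpha)$.
\end{proof}

\section{Graphs: the case $(k,b)=(2,1)$}\label{sec:graphs}

Here $m=3$ and $\Phi(x,y)=x+y+\min\{x,y\}$. Call $x,y\in[0,1]$ \emph{related} if $\Phi(x,y)\ge1$, so that $F(\mu)$ is the probability that two independent points of law $\mu$ are related. Call $x$ \emph{small} if $x<\frac13$ and \emph{big} otherwise. Two big points are always related, and two small points never are. A small $x$ and a big $y$ are related if and only if $2x+y\ge1$, that is, $x\ge\frac{1-y}2$. This suggests the \emph{level}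
\[
\ell(x)=x\quad\text{for small }x,\qquad \ell(y)=\frac{1-y}2\in\bigl[0,\tfrac13\bigr]\quad\text{for big }y.
\]
A small $x$ and a big $y$ are related if and only if $\ell(y)\le\ell(x)$. The points of level $0$ are $0$ and $1$, the only point of level $\frac13$ is $\frac13$, and each level $\xi\in(0,\frac13)$ consists of the small point $\xi$ and the big point $1-2\xi$. The relation depends only on the order of the levels, while the mean is linear in them. So levels can be slid until they collide, and a collision creates related pairs.

\begin{proof}[Proof of Theorem~\ref{thm:k2}]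
Fix $M\ge1$ and let $\mathcal M$ be the family of probability measures on $[0,1]$ with at most $M$ atoms and mean at most $\alpha$. By Lemma~\ref{lem:phi}(iii) and \eqref{eq:phigepsi} it suffices to show $F\le\max\{9\alpha^2,2\alpha-\alpha^2\}$ on $\mathcal M$. The family $\mathcal M$ is compact, being the continuous image of the compact set of lists $(x_i,p_i)_{i\le M}$ with $x_i\in[0,1]$, $p_i\ge0$, $\sum_ip_i=1$ and $\sum_ip_ix_i\le\alpha$. As $F$ is upper semicontinuous, its maximizers form a nonempty compact subset of $\mathcal M$; let $\mu$ be a maximizer of smallest mean. When we move the atoms of $\mu$ by a map $\pi$, the number of atoms does not increase, and the new value of $F$ is the sum of $\mu(\{x\})\mu(\{y\})$ over the ordered pairs of atoms $(x,y)$ for which $\pi(x)$ and $\pi(y)$ are related.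

We claim that $\mu$ is supported on $\{0,\frac13,1\}$. Call $\xi\in(0,\frac13)$ \emph{occupied} if it is the level of an atom. Let $\xi$ be occupied, $p=\mu(\{\xi\})$, $q=\mu(\{1-2\xi\})$, $p+q>0$, and let $\xi^-<\xi<\xi^+$ be the neighbors of $\xi$ in the finite set consisting of $0$, $\frac13$ and the occupied levels. Move level $\xi$ to level $\xi+t$, that is, $\xi\mapsto\xi+t$ and $1-2\xi\mapsto1-2\xi-2t$, and fix all other atoms. The mean changes by $(p-2q)t$.

If $\xi^-<\xi+t<\xi^+$, small atoms stay small, big atoms stay big and the order of levels is preserved, so $F$ is unchanged. If $p\ne2q$, one sign of $t$ lowers the mean and produces a maximizer in $\mathcal M$ of smaller mean. Hence $p=2q>0$, and this holds at \emph{every} occupied level.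

Now take $t=\xi^+-\xi$. The mean is unchanged, so the new measure lies in $\mathcal M$. No related pair is lost. The moved small atom increases, so by monotonicity of $\Phi$ it keeps its relations with the fixed atoms. The moved big atom stays big, hence related to itself and to all big atoms; the small atoms related to it were those of level at least $\xi^+$, which remain related to it, and the atom $\xi$, which moves along to level $\xi^+$ and remains related to it. On the other hand a pair is gained. If $\xi^+<\frac13$, then $\xi^+$ is occupied, so its big point carries a mass $q'>0$; it was not related to $\xi$ and is related to $\xi^+$, a gain of $2pq'>0$. If $\xi^+=\frac13$, the moved small atom becomes big and related to itself, a gain of at least $p^2>0$. Either way $\mu$ was not a maximizer. So no level is occupied, which is the claim.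

Let $q=\mu(\{1\})$ and $a=\mu(\{\frac13\})$. The point $1$ is related to everything, $\frac13$ is related to itself but not to $0$, and $0$ is not related to itself. The mean constraint $q+\frac a3\le\alpha$ gives $0\le q\le\alpha$ and
\[
F(\mu)=1-(1-q)^2+a^2\le h(q):=2q-q^2+9(\alpha-q)^2.
\]
Since $h''=16>0$, the function $h$ is convex and $F(\mu)\le\max\{h(0),h(\alpha)\}=\max\{9\alpha^2,2\alpha-\alpha^2\}=\psi_{2,1}(\alpha)$. The statements on the Conjecture follow from Theorems~\ref{thm:asym} and~\ref{thm:families}(a).
\end{proof}

\section{The two ends of the range}\label{sec:ends}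

For general $k$ there is no linear order to slide along. Instead we use that an optimal law cannot be improved by mixing in a small amount of another law.

\subsection*{A first-order condition}

\begin{lemma}\label{lem:first}
Let $0<\alpha<1/m$, let $\mu$ be a law on $[0,1]$ of mean at most $\alpha$ with $F(\mu)=\varphi(\alpha)=:F$, let $X_1,\dots,X_k$ be independent with law $\mu$, and put
\[
G(x):=\mathbb P\bigl(\Phi(x,X_2,\dots,X_k)\ge1\bigr),\qquad x\in[0,1].
\]
There are $\nu,\lambda\ge0$ with $F=\nu+\lambda\alpha$ and $\nu+\lambda\ge1$ such that $G(x)\le\nu+\lambda x$ on $[0,1]$ and the set $T=\{x\in[0,1]:G(x)=\nu+\lambda x\}$ has $\mu(T)=1$.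
\end{lemma}

Think of $G(x)$ as the payoff of the weight $x$ and of $\lambda x$ as its price: an optimal law uses only weights that maximize payoff minus price.

\begin{proof}
Let $\rho$ be a law on $[0,1]$ of mean at most $\alpha$ and $0<\theta<1$. Expanding the $k$-fold product of $(1-\theta)\mu+\theta\rho$ and using the symmetry of $\Phi$,
\[
F\bigl((1-\theta)\mu+\theta\rho\bigr)=(1-\theta)^kF+k\theta(1-\theta)^{k-1}\!\int G\,d\rho+O(\theta^2)=F+k\theta\Bigl(\int G\,d\rho-F\Bigr)+O(\theta^2).
\]
The mixture has mean at most $\alpha$, so optimality forces $\int G\,d\rho\le F=\int G\,d\mu$. For $a\in[0,1]$ let $\Gamma(a)$ be the supremum of $\int G\,d\rho$ over laws $\rho$ on $[0,1]$ of mean at most $a$. Then $\Gamma(\alpha)=F$, and $\Gamma$ is nondecreasing, bounded by $1$, and concave, because a mixture of laws mixes both the means and the integrals. A concave function has a supporting line at each interior point: there is $\lambda$ with $\Gamma(a)\le F+\lambda(a-\alpha)$ on $[0,1]$. Taking $a=1$ gives $\lambda\ge0$. Put $\nu=F-\lambda\alpha$. The point mass at $x$ gives $G(x)\le\Gamma(x)\le\nu+\lambda x$.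 In particular $\nu\ge G(0)\ge0$, and $\nu+\lambda\ge G(1)=1$ by \eqref{eq:sandwich}. Finally the function $\nu+\lambda x-G(x)$ is nonnegative and its $\mu$-integral is at most $\nu+\lambda\alpha-F=0$, so it vanishes $\mu$-almost everywhere.
\end{proof}

The condition is necessary but not sufficient. For the law of the cover, with mass $\alpha$ at $1$ and $1-\alpha$ at $0$, we have $\Phi(x,0,\dots,0)=x$, so $G(x)=1-(1-\alpha)^{k-1}$ for $x<1$ and $G(1)=1$. The conclusion of the lemma holds with $\nu=1-(1-\alpha)^{k-1}$ and $\lambda=(1-\alpha)^{k-1}$ for every $\alpha$, although this law is not optimal at $(3,1,\frac17)$.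

Both parts of Theorem~\ref{thm:ends} follow the same plan. An optimal $\mu$ exists by Lemma~\ref{lem:phi}(i). On $T$ the linear formula bounds $G$ from below, while Markov's inequality bounds it from above. Together the bounds split $T$ into a low and a high cluster, and $F$ is bounded in terms of the mass $q$ of the high cluster. It remains to bound $q$. The high cluster could save on the mean by sitting below its nominal position; we show that the other coordinates must then compensate, and that compensation costs more than is saved. For this we use the \emph{essential infimum} of $\mu$ on a set $L$ with $\mu(L)>0$, the largest $a$ with $\mu(L\cap[0,a))=0$. Since $\mu(L\cap[a,a+\delta))>0$ for every $\delta>0$ and $\mu(T)=1$, the set $T\cap L$ contains points of $[a,a+\delta)$ for every $\delta>0$. We write $\mathbb E[Z;\mathcal A]$ for the expectation of $Z$ times the indicator of the event $\mathcal A$, and $X$ for $X_1$. In both parts only the upper bound on $F$ has to be shown, by Example~\ref{ex:three}.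

\subsection*{Small $\alpha$}

\begin{proof}[Proof of Theorem~\ref{thm:ends}\textup{(a)}]
For $\alpha=0$ both sides vanish by Lemma~\ref{lem:phi}(ii). Let $0<\alpha\le\frac1{6k^2}$, and recall $k\ge2$. Since $b\ge1$, we may take a set $S\ni1$ in \eqref{eq:Phi}, which gives
\begin{equation}\label{eq:S1}
\Phi(x,X_2,\dots,X_k)\le x+2\Sigma,\qquad\Sigma:=X_2+\dots+X_k.
\end{equation}

\emph{Two clusters.} By \eqref{eq:S1} and Markov's inequality, $G(x)\le\mathbb P(2\Sigma\ge1-x)\le\frac{2k\alpha}{1-x}$ for $x<1$. For $x\in T$, the inequality $\lambda\ge1-\nu$ gives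
\begin{equation}\label{eq:Gx}
G(x)=\nu+\lambda x\ge x+\nu(1-x)\ge x.
\end{equation}
Hence $x(1-x)\le2k\alpha\le\frac1{3k}<\frac3{16}$ on $T$. So every $x\in T$ satisfies $x\ge\frac34$ or $x\le\frac14$, and in the second case $x\le\frac{2k\alpha}{1-x}\le\frac83k\alpha$. Let $L=[\frac34,1]$ and $q=\mu(L)$; by Markov's inequality
\[
q\le\tfrac43\alpha\le\tfrac2{9k^2}\le\tfrac1{4k}.
\]
If all $X_i$ lie in $T\setminus L$, then $\Phi\le2k\cdot\frac83k\alpha=\frac{16}3k^2\alpha\le\frac89<1$; this is the step that needs $\alpha$ of order $k^{-2}$. Therefore $F\le1-(1-q)^k$. It suffices to show $q\le\alpha$, and $q>0$ because $F\ge\psi(\alpha)>0$.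

\emph{The mass of the high cluster.} Let $1-\theta$ be the essential infimum of $\mu$ on $L$, and let $\beta=\mathbb E[X;X\notin L]$ be the part of the mean spent on the low cluster. If $\theta=0$, then $\mu(\{1\})=q$ and $q\le\mathbb EX\le\alpha$. Let $\theta>0$ and let $x\in T\cap L$, $x<1$. For $\Phi(x,X_2,\dots,X_k)\ge1$, either some $X_i$ with $i\ge2$ lies in $L$, which has probability at most $(k-1)q\le\frac14$, or none does and $2\Sigma\ge1-x$ by \eqref{eq:S1}. In the second case the sum of the variables $2X_i\mathbf 1_{\{X_i\notin L\}}$, $i\ge2$, whose mean is at most $2k\beta$, is at least $1-x$. With \eqref{eq:Gx},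
\[
\tfrac34\le x\le G(x)\le\tfrac14+\frac{2k\beta}{1-x},
\]
so $1-x\le4k\beta$. Letting $x\to1-\theta$ in $T\cap L$ gives $\beta\ge\frac\theta{4k}$. Thus the saving $q\theta$ is outweighed:
\[
\alpha\ge\mathbb EX\ge\beta+q(1-\theta)\ge q+\theta\bigl(\tfrac1{4k}-q\bigr)\ge q.
\]
Hence $F\le1-(1-\alpha)^k$.
\end{proof}

\subsection*{$\alpha$ close to $1/m$}

\begin{proof}[Proof of Theorem~\ref{thm:ends}\textup{(b)}]
Let $\varepsilon=1-m\alpha$. The hypothesis and $k\ge2$ give
\begin{equation}\label{eq:eps}
(k\varepsilon)^{1/k}\le\frac1{4k},\qquad\varepsilon\le\frac1{16k^3}\le\frac3{64k^2},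
\end{equation}
and $F\ge(1-\varepsilon)^k\ge1-k\varepsilon$ by \eqref{eq:phigepsi}. We rescale so that the weight $1/m$ of the clique becomes $1$. Let $Z_i=mX_i$, $Z=Z_1$, $T'=mT$, $\sigma=\lambda/m$ and $\widetilde G(z)=G(z/m)=\mathbb P(\Phi(z,Z_2,\dots,Z_k)\ge m)$. Then $\mathbb EZ\le1-\varepsilon$, $Z\in T'$ almost surely, and by Lemma~\ref{lem:first}
\begin{equation}\label{eq:line}
F=\nu+\sigma(1-\varepsilon),\qquad\widetilde G(z)=F+\sigma\bigl(z-1+\varepsilon\bigr)\quad(z\in T').
\end{equation}
Define the excess, the deficit and the probability of a deficit,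
\[
E=\mathbb E(Z-1)_+,\qquad D=\mathbb E(1-Z)_+,\qquad p=\mathbb P(Z<1),
\]
where $y_+=\max\{y,0\}$. Then $E-D=\mathbb EZ-1\le-\varepsilon$, so $E<D$. If all $Z_i<1$, then $\Phi<m$; so $p^k\le1-F\le k\varepsilon$, and $p\le\frac1{4k}$ by the first inequality in \eqref{eq:eps}, which is needed only here.

A coordinate with deficit $u$ succeeds only if the others supply an excess of $u$. Indeed, since $b\le k-1$ we may take a set $S\not\ni1$ in \eqref{eq:Phi}. The first coordinate then has coefficient $2$, the others have coefficients at most $2$, and all coefficients add up to $m$, so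
\begin{equation}\label{eq:S2}
\Phi(1-u,Z_2,\dots,Z_k)\le m-2u+2\sum_{i\ge2}(Z_i-1)_+.
\end{equation}
By Markov's inequality $\widetilde G(1-u)\le kE/u$ for $0<u\le1$, and with \eqref{eq:line},
\begin{equation}\label{eq:key}
1-k\varepsilon-\sigma u\le\frac{kE}u\qquad\text{whenever }1-u\in T',\ 0<u\le1.
\end{equation}

\emph{Step 1: $\frac12\le\sigma\le1+2\varepsilon$.} Since $\nu\ge0$, we have $\sigma(1-\varepsilon)\le F\le1$, and $\frac1{1-\varepsilon}\le1+2\varepsilon$ for $\varepsilon\le\frac12$. Suppose $\sigma<\frac12$. Then the left side of \eqref{eq:key} exceeds $\frac12-k\varepsilon\ge\frac14$, so every deficit $u$ that occurs in $T'$ is at most $4kE$. Hence $D\le p\cdot4kE\le E$, a contradiction.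

\emph{Step 2: the excess is small.} For $z\in T'$, \eqref{eq:line} gives $\sigma(z-1+\varepsilon)=\widetilde G(z)-F\le k\varepsilon$, so $z\le1+2k\varepsilon$ by Step~1. Hence $E\le2k\varepsilon$.

\emph{Step 3: two clusters.} Let $1-u\in T'$ with $0<u\le1$. By \eqref{eq:key} and Steps~1 and~2, $1-k\varepsilon-(1+2\varepsilon)u\le2k^2\varepsilon/u$. Multiplying by $u$,
\[
u(1-u)\le2k^2\varepsilon+k\varepsilon u+2\varepsilon u^2\le(2k^2+k+2)\varepsilon\le4k^2\varepsilon\le\tfrac3{16},
\]
so $u\le\frac14$ or $u\ge\frac34$. Let $L=[\frac34,\infty)$ and $q=\mathbb P(Z\in L)$. Suppose all $Z_i$ lie in $T'$ and one of them, by symmetry $Z_1$, is not in $L$. Its deficit is at least $\frac34$, so \eqref{eq:S2} and Step~2 give $\Phi\le m-\frac32+4k^2\varepsilon<m$. Therefore $F\le q^k$. In particular $q>0$, and it suffices to show $q\le1-\varepsilon$.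

\emph{Step 4: the mass of the high cluster.} We show $\mathbb E[Z-1;Z\in L]\ge0$; then $q\le\mathbb E[Z;Z\in L]\le\mathbb EZ\le1-\varepsilon$. Let $1-u_0$ be the essential infimum of the law of $Z$ on $L$. If $u_0\le0$, then $Z\ge1$ almost surely on $\{Z\in L\}$ and we are done. Otherwise $0<u_0\le\frac14$. For $1-u\in T'\cap L$ with $u>0$ we have $u\le\frac14$, so the left side of \eqref{eq:key} is at least $1-k\varepsilon-\frac{1+2\varepsilon}4\ge\frac12$, and $u\le2kE$. Letting $u\to u_0$ gives $u_0\le2kE$. All of the excess is attained on $L$, while on $L$ the deficit is at most $u_0$ and is positive with probability at most $p$. Hence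
\[
\mathbb E[Z-1;Z\in L]\ge E-pu_0\ge E(1-2kp)\ge\tfrac12E\ge0.
\]
Thus $F\le(1-\varepsilon)^k=(m\alpha)^k$.
\end{proof}

In both ranges $\varphi(\alpha)$ equals one of the two terms of $\psi(\alpha)$, so $\varphi(\alpha)\le\psi(\alpha)$. With \eqref{eq:phigepsi} and Theorem~\ref{thm:asym} this gives the last sentence of Theorem~\ref{thm:ends}.

\begin{thebibliography}{9}

\bibitem{Chung}
F.~Chung, \emph{Regularity lemmas for hypergraphs and quasi-randomness}, Random Structures Algorithms, 1991.

\bibitem{FR}
Frankl and R\"odl, 1992.

\bibitem{HSW}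
Jie Han, Lin Sun, Guanghui Wang, \emph{Large $Y_{3,2}$-tilings in 3-uniform hypergraphs}, arXiv:2304.02432 (2023).

\end{thebibliography}
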